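\title{Triangular homotopy equivalences and barycentric subdivision}

\begin{abstract}
A simplicial map $f:X\to Y$ is a $Y$-triangular homotopy equivalence if it has a homotopy inverse, and homotopies to the identity maps, that respect the preimages of the closed simplices of $Y$. We consider the conjecture that every such map can be deformed, through maps respecting these preimages, to a triangular homotopy equivalence over the barycentric subdivision of $Y$. The conjecture is false: there is a counterexample with $Y=[0,1]$ and $X$ the suspension of a finite acyclic $2$-complex that is not simply connected. We also determine when the conclusion of the conjecture holds. The deformed map exists if and only if all point inverses of $f$ are contractible, and in that case no deformation is needed. The main tool is a count of local Brouwer degrees over the sheets of a covering space.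
\end{abstract}

\section{Introduction}\label{sec:intro}

We identify a simplicial complex with its underlying space. A simplex $\sigma$ is closed; $\mathring\sigma$ is the open simplex (a vertex is its own open simplex), $\hat\sigma$ is the barycenter, and $\tau\le\sigma$ means that $\tau$ is a face of $\sigma$. Maps are continuous, and $I=[0,1]$.

\begin{definition}\label{def:tri}
Let $Y$ be a simplicial complex, and let $W,Z$ be spaces with \emph{control maps} $p:W\to Y$ and $q:Z\to Y$. A map $\varphi:(W,p)\to(Z,q)$ is \emph{$Y$-triangular} if
\[ q\bigl(\varphi(p^{-1}(\mathring\sigma))\bigr)\subset\sigma\qquad\text{for every simplex }\sigma\text{ of }Y. \]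
A homotopy $W\times I\to Z$ is $Y$-triangular if it is so as a map $(W\times I,\,p\circ\mathrm{pr}_1)\to(Z,q)$, and two maps are \emph{$Y$-triangular homotopic} if such a homotopy joins them. The map $\varphi$ is a \emph{$Y$-triangular homotopy equivalence} if there are a map $g:(Z,q)\to(W,p)$ and homotopies $h_1:\varphi g\simeq\mathrm{id}_Z$ and $h_2:g\varphi\simeq\mathrm{id}_W$ such that $\varphi,g,h_1,h_2$ are all $Y$-triangular; the control map is $q$ on source and target of $h_1$, and $p$ on source and target of $h_2$.
\end{definition}

Since $p^{-1}(\sigma)$ is the union of the sets $p^{-1}(\mathring\tau)$ with $\tau\le\sigma$, the map $\varphi$ is $Y$-triangular if and only if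
\begin{equation}\label{eq:closed}
\varphi\bigl(p^{-1}(\sigma)\bigr)\subset q^{-1}(\sigma)\qquad\text{for every simplex }\sigma\text{ of }Y .
\end{equation}
So a $Y$-triangular homotopy equivalence is a homotopy equivalence whose data $\varphi,g,h_1,h_2$ restrict to a homotopy equivalence over each closed simplex. The definition measures control without a metric: seen in $Y$, a point that starts over $\sigma$ never leaves $\sigma$. A finer triangulation imposes finer control. Let $Sd\,Y$ be the barycentric subdivision of $Y$. Each simplex of $Y$ is a union of simplices of $Sd\,Y$, so \eqref{eq:closed} for $Sd\,Y$ implies \eqref{eq:closed} for $Y$. The question is whether control over $Y$ can be improved to control over $Sd\,Y$ at the cost of moving the map. The following conjecture is taken from \cite{AF}.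

\begin{quote}
\textbf{Conjecture.} \emph{Let $X$ and $Y$ be finite-dimensional locally finite simplicial complexes, and let $f:X\to Y$ be a simplicial map such that $f:(X,f)\to(Y,\mathrm{id}_Y)$ is a $Y$-triangular homotopy equivalence. Then there is a map $f':X\to Y$ such that}
\begin{itemize}
\item[(i)] \emph{$f$ and $f'$ are $Y$-triangular homotopic as maps $(X,f)\to(Y,\mathrm{id}_Y)$, and}
\item[(ii)] \emph{$f':(X,f')\to(Y,\mathrm{id}_Y)$ is an $(Sd\,Y)$-triangular homotopy equivalence.}
\end{itemize}
\end{quote}

From now on $X$ and $Y$ are finite-dimensional and locally finite, and $f:X\to Y$ is simplicial. When we call a map $\varphi:X\to Y$ a triangular homotopy equivalence without naming control maps, we mean $\varphi:(X,\varphi)\to(Y,\mathrm{id}_Y)$. For a subcomplex $L\subset Y$ and a simplex $\sigma$ of $Y$ put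
\[ X_L=f^{-1}(L),\qquad K_\sigma=f^{-1}(\hat\sigma). \]
Then $X_L$ is a subcomplex of $X$, and $K_v=X_v$ for a vertex $v$. Every point inverse over $\mathring\sigma$ is homeomorphic to $K_\sigma$ (Lemma~\ref{lem:structure}). A space is \emph{acyclic} if it has the integral homology of a point; it is then nonempty and path-connected.

There are reasons to expect the conjecture to hold. The hypothesis says exactly that every $X_\sigma$ is contractible (Lemma~\ref{lem:contractible}), so every extension problem with target $X_\sigma$ has a solution. Condition (i) says only that $f'(X_\sigma)\subset\sigma$ for all $\sigma$ (Lemma~\ref{lem:condi}), which leaves much freedom, and $f'$ need not be simplicial. In the first examples nothing has to be done. If $\dim Y=0$, then $Sd\,Y=Y$. If $X$ is a triangle with one vertex over $0$ and two over $1$ in $Y=[0,1]$, then the preimages of $0,\frac12,1,[0,\frac12],[\frac12,1]$ are convex, and $f'=f$ works by Lemma~\ref{lem:contractible}(b) once the trapezoid over $[\frac12,1]$ is cut along a diagonal. Finally, homology offers no obstruction, because the point inverses of $f$ are acyclic (Proposition~\ref{prop:A}). The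 obstruction lies in their fundamental groups.

\begin{theorem}\label{thm:counter}
The conjecture is false. There are a finite acyclic $2$-dimensional simplicial complex $P$ that is not simply connected and a simplicial map $f$ from the suspension $X$ of $P$ to $Y=[0,1]$ such that $f$ is a $Y$-triangular homotopy equivalence and no map $f':X\to Y$ satisfies \textup{(i)} and \textup{(ii)}.
\end{theorem}

The next two statements describe the hypothesis and the conclusion of the conjecture in terms of point inverses.

\begin{proposition}\label{prop:A}
The map $f$ is a $Y$-triangular homotopy equivalence if and only if $X_v$ is contractible for each vertex $v$ of $Y$ and $K_\sigma$ is acyclic for each simplex $\sigma$ with $\dim\sigma\ge1$.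
\end{proposition}

\begin{theorem}\label{thm:B}
Let $f$ be a $Y$-triangular homotopy equivalence. The following are equivalent.
\begin{itemize}
\item[\textup{(1)}] There is a map $f'$ satisfying \textup{(i)} and \textup{(ii)}.
\item[\textup{(2)}] There is a map $f'$ satisfying \textup{(i)} such that $f'^{-1}(\hat\sigma)$ is contractible for every $\sigma$ with $\dim\sigma\ge1$.
\item[\textup{(3)}] $K_\sigma$ is simply connected for every $\sigma$ with $\dim\sigma\ge1$.
\item[\textup{(4)}] All point inverses of $f$ are contractible.
\item[\textup{(5)}] $f:(X,f)\to(Y,\mathrm{id}_Y)$ is itself an $(Sd^i\,Y)$-triangular homotopy equivalence for all $i\ge0$.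
\end{itemize}
\end{theorem}

Thus the freedom to move $f$ gains nothing: if some $f'$ exists, then $f'=f$ works. The gap between hypothesis and conclusion is the gap between acyclic and contractible point inverses.

\begin{corollary}\label{cor:C}
\begin{itemize}
\item[\textup{(a)}] For a given $Y$, the conjecture holds for all $f:X\to Y$ if and only if $\dim Y\le0$.
\item[\textup{(b)}] The conjecture holds whenever $\dim X\le2$, and it fails for some $X$ with $\dim X=3$.
\end{itemize}
\end{corollary}

The heart of the matter is the implication (2)$\Rightarrow$(3), in which a condition on the level sets of an arbitrary continuous map $f'$ must be transferred to those of $f$. Section~\ref{sec:example} meets this problem over the interval, and Section~\ref{sec:degree} solves it by a degree count. Sections~\ref{sec:structure}--\ref{sec:corollary} prove the general statements.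

\section{Preimages of simplices}\label{sec:prelim}

We first recall the standard facts that will be used. A space is \emph{contractible} if its identity map is homotopic to a constant map; in particular it is nonempty.

\begin{itemize}
\item[(F0)] \emph{Pasting.} Let a space be covered by a locally finite family of closed sets. A function on the space is continuous if its restriction to each member is, and a subset is closed if it meets each member in a closed set. The simplices of a locally finite complex form such a family. Intersecting with a subspace, or taking the product with a fixed space, gives again such a family.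
\item[(F1)] \emph{Extension.} If $(B,A)$ is a CW pair and $T$ is contractible, every map $A\to T$ extends to $B$. (The map is homotopic to a constant, which extends; apply the homotopy extension property.)
\item[(F2)] \emph{Collapse.} If $A$ is a contractible subcomplex of a CW complex $B$, then $B\to B/A$ is a homotopy equivalence.
\item[(F3)] \emph{Hurewicz and Whitehead.} A simply connected acyclic CW complex is contractible.
\item[(F4)] \emph{Unions.} If a CW complex $B$ is the union of contractible subcomplexes $B_1,B_2$ with $B_1\cap B_2$ acyclic, then $B$ is contractible. (As $B_1\cap B_2$ is connected, $B$ is simply connected by van Kampen's theorem. The Mayer--Vietoris sequence gives $\tilde H_j(B)\cong\tilde H_{j-1}(B_1\cap B_2)=0$. Apply (F3).)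
\item[(F5)] \emph{Coverings.} A covering $\pi:E\to K$ has discrete fibers and has the homotopy lifting property for all spaces. Two lifts of one map $\Gamma\to K$ agree on an open and closed subset of $\Gamma$. A connected CW complex $K$ has a universal covering, which is path-connected and whose fibers are in bijection with $\pi_1(K)$.
\end{itemize}

Local finiteness enters the proofs through (F0), and through the finiteness of links in Corollary~\ref{cor:C}(a). Finite dimension matters only in that the complexes we construct must have it.

The first lemma removes the auxiliary data $g,h_1,h_2$ from the definition. Part (a) is stated for an arbitrary space and control map, since it will be applied to the map $f'$, which need not be simplicial.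

\begin{lemma}\label{lem:contractible}
\begin{itemize}
\item[\textup{(a)}] Let $W$ be a space with control map $p:W\to Y$. If some map $\varphi:(W,p)\to(Y,\mathrm{id}_Y)$ is a $Y$-triangular homotopy equivalence, then $p^{-1}(\sigma)$ is contractible for every simplex $\sigma$ of $Y$.
\item[\textup{(b)}] The simplicial map $f$ is a $Y$-triangular homotopy equivalence if and only if $X_\sigma$ is contractible for every simplex $\sigma$ of $Y$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $g,h_1,h_2$ be as in Definition~\ref{def:tri}. By \eqref{eq:closed}, $\varphi$ maps $p^{-1}(\sigma)$ into $\sigma$, $g$ maps $\sigma$ into $p^{-1}(\sigma)$, $h_1$ maps $\sigma\times I$ into $\sigma$, and $h_2$ maps $p^{-1}(\sigma)\times I$ into $p^{-1}(\sigma)$. So $p^{-1}(\sigma)$ is homotopy equivalent to $\sigma$.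

(b) One direction is (a) with $p=\varphi=f$. Suppose that every $X_\sigma$ is contractible. We define $g:Y\to X$ with $g(\sigma)\subset X_\sigma$ by induction on $\dim\sigma$. Once $g$ is defined on $\partial\sigma$, it maps $\partial\sigma$ into $X_{\partial\sigma}\subset X_\sigma$, and by (F1) it extends over $\sigma$ with values in $X_\sigma$. Then $fg(\sigma)\subset\sigma$, so $h_1(y,u)=(1-u)fg(y)+uy$ is defined and maps $\sigma\times I$ into $\sigma$.

We define $h_2$ on $X_\sigma\times I$, with values in $X_\sigma$, again by induction on $\dim\sigma$. On the subcomplex $X_\sigma\times\{0,1\}\cup X_{\partial\sigma}\times I$ it is prescribed: it is $gf$ on $X_\sigma\times\{0\}$, the identity on $X_\sigma\times\{1\}$, and the map already constructed on $X_{\partial\sigma}\times I$. The values lie in $X_\sigma$, since $gf(X_\sigma)\subset g(\sigma)\subset X_\sigma$. By (F1) it extends over $X_\sigma\times I$. For distinct simplices $\sigma,\sigma'$ of the same dimension, $X_\sigma\cap X_{\sigma'}=X_{\sigma\cap\sigma'}$ lies in $X_{\partial\sigma}\cap X_{\partial\sigma'}$, where both extensions were prescribed, so they agree. Every simplex $s$ of $X$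 lies in $X_{f(s)}$. Hence $g,h_1,h_2$ are continuous by (F0), and they are $Y$-triangular by \eqref{eq:closed}.
\end{proof}

\begin{lemma}\label{lem:condi}
A map $f':X\to Y$ satisfies \textup{(i)} if and only if $f'(X_\sigma)\subset\sigma$ for every simplex $\sigma$ of $Y$.
\end{lemma}

\begin{proof}
A $Y$-triangular homotopy from $f$ to $f'$ maps $X_\sigma\times I$ into $\sigma$ by \eqref{eq:closed}; restrict it to $X_\sigma\times\{1\}$. Conversely, if $f'(X_\sigma)\subset\sigma$ for all $\sigma$, then $(1-u)f(x)+uf'(x)$ is defined, maps $X_\sigma\times I$ into $\sigma$, and is continuous by (F0).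
\end{proof}

\section{The example over the interval}\label{sec:example}

Let $Y=[0,1]$, with vertices $0,1$ and one edge; then $Sd\,Y$ has the additional vertex $\frac12$. We want a simplicial map to $Y$ with a prescribed finite nonempty complex $K$ as point inverse over $(0,1)$, and with $X_0,X_1,X_Y$ contractible. The cone $a*K$, with $a\mapsto0$ and $K\mapsto1$, has the right point inverses over $(0,1)$, but its preimage of $1$ is $K$. We repair this by attaching a second cone that lies entirely over $1$. Let
\[ X(K)=a*K\cup_K b*K \]
be the suspension of $K$, and let $f_K:X(K)\to[0,1]$ be the simplicial map that sends $a$ to $0$ and sends $b$ and all vertices of $K$ to $1$. The cone coordinates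
\[ \Phi:K\times[0,1]\to a*K,\qquad \Phi(k,y)=(1-y)a+yk, \]
satisfy $f_K\Phi(k,y)=y$, and $\Phi$ restricts to a homeomorphism
\begin{equation}\label{eq:cone}
K\times(0,1)\ \longrightarrow\ X(K)\setminus(\{a\}\cup b*K)=f_K^{-1}\bigl((0,1)\bigr).
\end{equation}
The preimages $\{a\}$ of $0$ and $b*K$ of $1$ are contractible, so by Lemma~\ref{lem:contractible}(b) everything depends on $X(K)$. If $K$ is two points, $X(K)$ is a circle, and if $K$ is a circle, $X(K)$ is a $2$-sphere; these fail. If $K$ is acyclic, $X(K)$ is contractible by (F4), and $f_K$ is a $Y$-triangular homotopy equivalence. On the other hand, $f_K^{-1}(\frac12)\cong K$, so by Lemma~\ref{lem:contractible}(a) the map $f_K$ itself is not an $(Sd\,Y)$-triangular homotopy equivalence unless $K$ is contractible. We therefore look for an acyclic complex with nontrivial fundamental group.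

\begin{lemma}\label{lem:P}
There is a finite acyclic $2$-dimensional simplicial complex $P$ with $\pi_1(P)\ne1$.
\end{lemma}

\begin{proof}
Let $P$ be the presentation complex of
\[ \langle\,\alpha,\beta\mid\alpha^3(\alpha\beta)^{-2},\ \beta^5(\alpha\beta)^{-2}\,\rangle, \]
a wedge of two circles with two discs attached along the relators.

\emph{Homology.} There is one $0$-cell, so $P$ is connected and the cellular boundary $C_1\to C_0$ vanishes. The boundary $C_2\to C_1$ records the exponent sums of $\alpha$ and $\beta$ in the relators: $(3-2,-2)=(1,-2)$ and $(-2,5-2)=(-2,3)$. The determinant is $3-4=-1$, so $C_2\to C_1$ is an isomorphism, and $H_1(P)=H_2(P)=0$.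

\emph{Fundamental group.} In $S_5$, composing from right to left, let $\bar\beta=(1\,2\,3\,4\,5)$, $\mu=(1\,2)(3\,4)$ and $\bar\alpha=\mu\bar\beta^{-1}$. Applying $\bar\beta^{-1}$ and then $\mu$ gives $1\mapsto5\mapsto5$, $2\mapsto1\mapsto2$, $3\mapsto2\mapsto1$, $4\mapsto3\mapsto4$, $5\mapsto4\mapsto3$, so $\bar\alpha=(1\,5\,3)$. Also $\bar\alpha\bar\beta=\mu$. Hence $\bar\alpha^3=(\bar\alpha\bar\beta)^2=\bar\beta^5=1$, both relators go to $1$, and $\alpha\mapsto\bar\alpha$, $\beta\mapsto\bar\beta$ defines a nontrivial homomorphism $\pi_1(P)\to S_5$.

\emph{Triangulation.} Divide each circle into three edges. The boundary of a disc becomes a cycle $p_1,\dots,p_N$, attached by a simplicial map that is injective on each edge. Triangulate the disc with an inner cycle $p'_1,\dots,p'_N$, a center $c$, and triangles $p_ip_{i+1}p'_i$, $p_{i+1}p'_ip'_{i+1}$, $cp'_ip'_{i+1}$ (indices mod $N$). Each $p'_i$ is joined to only two boundary vertices, $p_i$ and $p_{i+1}$, and these have distinct images. So after gluing every simplex has distinct vertices and is determined by them.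
\end{proof}

For $K=P$ the level set $f_P^{-1}(\frac12)\cong P$ is a wall between $a$ and $b*P$ in the contractible complex $X(P)$. The conjecture asks, in particular, for another wall $f'^{-1}(\frac12)$ that is contractible. The proof below reduces this to a statement about maps $P\times[0,1]\to[0,1]$, which is proved in the next section.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $X=X(P)$ and $f=f_P$. We have seen that $f$ is a $Y$-triangular homotopy equivalence. Suppose that $f'$ satisfies (i) and (ii). By Lemma~\ref{lem:condi}, $f'(a)=0$ and $f'(b*P)=\{1\}$. By (ii) and Lemma~\ref{lem:contractible}(a), applied to the vertex $\frac12$ of $Sd\,Y$, the set $D=f'^{-1}(\frac12)$ is contractible. It misses $\{a\}\cup b*P$, so by \eqref{eq:cone} the map $r=\mathrm{pr}_P\circ\Phi^{-1}:D\to P$ is defined and continuous.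

Put $F=f'\circ\Phi:P\times[0,1]\to[0,1]$ and $C=F^{-1}(\frac12)$. Then $F(k,0)=0$ and $F(k,1)=1$ for all $k$, so $C\subset P\times(0,1)$, and $\Phi(C)\subset D$. The projection $\mathrm{pr}_P|_C=r\circ\Phi|_C$ factors through the contractible space $D$, so it is homotopic to a constant map. Corollary~\ref{cor:null} with $\sigma=[0,1]$ gives $\pi_1(P)=1$, contrary to Lemma~\ref{lem:P}.
\end{proof}

\begin{remark}\label{rem:reading}
Reading (ii) with control map $f$ on $X$ in place of $f'$ does not save the conjecture. If some $f':(X,f)\to(Y,\mathrm{id}_Y)$ were an $(Sd\,Y)$-triangular homotopy equivalence, Lemma~\ref{lem:contractible}(a) with $p=f$ would make $f^{-1}(\frac12)\cong P$ contractible.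
\end{remark}

\section{Local degrees over a covering}\label{sec:degree}

Let $K$ be a finite connected complex, let $F:K\times[0,1]\to[0,1]$ satisfy $F(k,0)=0$ and $F(k,1)=1$, and let $C=F^{-1}(\frac12)$. We want to show that $C$ carries the fundamental group of $K$. If each function $F(k,\cdot)$ takes the value $\frac12$ exactly once, then $\mathrm{pr}_K:C\to K$ is a continuous bijection of compact Hausdorff spaces, so $C\cong K$. In general $C$ may fold over $K$ as in Figure~\ref{fig:fold}, it may be disconnected, and its slices may be infinite, so no section $K\to C$ is at hand. What survives is a signed count: $F(k,\cdot)$ crosses the level $\frac12$ upward once more than downward.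

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw (0,0) rectangle (6,3);
\draw[very thick] (0,0.7) -- (4,0.7) arc (-90:90:0.4) -- (2,1.5) arc (270:90:0.4) -- (6,2.3);
\draw[dashed] (1,0) -- (1,3);
\draw[dashed] (3,0) -- (3,3);
\fill (1,0.7) circle (2pt) node[above right] {$+$};
\fill (3,0.7) circle (2pt) node[above right] {$+$};
\fill (3,1.5) circle (2pt) node[above right] {$-$};
\fill (3,2.3) circle (2pt) node[above right] {$+$};
\node at (5.2,1.1) {$F<\frac12$};
\node at (0.52,2.3) {\small $F>\frac12$};
\node[right] at (6,2.3) {$C$};
\node[left] at (0,0) {$y=0$};
\node[left] at (0,3) {$y=1$};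
\node[below] at (1,0) {$k_1$};
\node[below] at (3,0) {$k_2$};
\end{tikzpicture}
\caption{The level set $C=F^{-1}(\frac12)$ of a map $F:K\times[0,1]\to[0,1]$ with $F(k,0)=0$ and $F(k,1)=1$, drawn over an arc in $K$ (horizontal). A point of $C$ is marked $+$ or $-$ according as $F(k,\cdot)$ crosses $\frac12$ upward or downward there. Over $k_1$ and over $k_2$ the signs add up to $1$. Points appear and disappear at the folds in pairs of opposite sign.}\label{fig:fold}
\end{figure}

Here is how the count is used in the smallest case. Let $K$ be a circle, $\pi:E\to K$ its connected double covering, and suppose that $\mathrm{pr}_K|_C$ lifts to $\ell:C\to E$. The lift labels each point of $C$ over $k$ by one of the two points $e,e'$ of $\pi^{-1}(k)$. Let $d(e)$ be the signed count of the points labeled $e$, so that $d(e)+d(e')=1$. The two points born at a fold are close to each other, so they carry the same label, and their signs cancel. One therefore expects $d$ to be locally constant on $E$. Going once around $K$ carries $e$ to $e'$, so $d(e)=d(e')$ and $2d(e)=1$, which is impossible. To make this precise for arbitrary continuous $F$, and for a simplex in place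 of $[0,1]$, we replace the signed count by the Brouwer degree.

For a bounded open set $U\subset\mathbb R^n$ with $n\ge1$, a map $\psi:\overline U\to\mathbb R^n$ and a point $z\notin\psi(\partial U)$, where $\partial U=\overline U\setminus U$, the \emph{Brouwer degree} $\deg(\psi,U,z)$ is an integer with the following properties.
\begin{itemize}
\item[(D1)] $\deg(\mathrm{id},U,z)=1$ for $z\in U$, and the degree is $0$ for $U=\emptyset$.
\item[(D2)] If $U_1,\dots,U_m\subset U$ are disjoint open sets and $\psi^{-1}(z)\subset U_1\cup\dots\cup U_m$, then $\deg(\psi,U,z)=\sum_j\deg(\psi,U_j,z)$. The case $m=1$ is excision.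
\item[(D3)] If $\psi_t:\overline U\to\mathbb R^n$ is a homotopy, with $t$ in an interval, and $z\notin\psi_t(\partial U)$ for all $t$, then $\deg(\psi_t,U,z)$ does not depend on $t$.
\end{itemize}
For $n=1$ and $U=(y_0,y_1)$ the degree is $\frac12\bigl(\operatorname{sgn}(\psi(y_1)-z)-\operatorname{sgn}(\psi(y_0)-z)\bigr)$, the signed count of crossings.

\begin{lemma}\label{lem:key}
Let $\sigma$ be an $n$-simplex, $n\ge1$, let $K$ be a connected CW complex, and let $F:K\times\sigma\to\sigma$ be a map with $F(K\times\tau)\subset\tau$ for every face $\tau\le\sigma$. Put $C=F^{-1}(\hat\sigma)$. Let $\pi:E\to K$ be a covering with $E$ path-connected, and suppose that there is a map $\ell:C\to E$ with $\pi\ell=\mathrm{pr}_K|_C$. Then $\pi$ is one-sheeted.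
\end{lemma}

\begin{proof}
Realize $\sigma$ in $\mathbb R^n$, so that $\mathring\sigma$ is a bounded open set with boundary $\partial\sigma$. Write $F_k=F(k,\cdot)$ and $C_k=F_k^{-1}(\hat\sigma)$.

\emph{Step 1: the total degree is $1$.} A point $y\in\partial\sigma$ lies in a proper face $\tau$, and $(1-u)y+uF_k(y)\in\tau$ for all $u\in I$. As $\hat\sigma\notin\tau$, the case $u=1$ shows that $C_k$ is a compact subset of $\mathring\sigma$, and (D3) and (D1) give $\deg(F_k,\mathring\sigma,\hat\sigma)=1$.

\emph{Step 2: the degree splits over the fiber.} For $e\in E$ with $\pi(e)=k$ let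
\[ Z_e=\{\,y\in C_k:\ \ell(k,y)=e\,\}. \]
The map $y\mapsto\ell(k,y)$ is continuous from the compact space $C_k$ to the discrete space $\pi^{-1}(k)$. So $C_k$ is the disjoint union of the sets $Z_e$, $e\in\pi^{-1}(k)$, each $Z_e$ is open and closed in $C_k$, and only finitely many are nonempty. Call an open set $N$ \emph{admissible for $e$} if
\[ \overline N\subset\mathring\sigma\qquad\text{and}\qquad \overline N\cap C_k=Z_e\subset N. \]
Admissible sets exist: $Z_e$ and $(C_k\setminus Z_e)\cup\partial\sigma$ are disjoint compact sets, so the open $\varepsilon$-neighborhood of $Z_e$ is admissible for small $\varepsilon$ (it is empty if $Z_e$ is). For admissible $N$ we have $\hat\sigma\notin F_k(\partial N)$, and we define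
\[ d(e)=\deg(F_k,N,\hat\sigma). \]
If $N'$ is also admissible, excision identifies both degrees with the degree on $N\cap N'$, so $d(e)$ is well defined; and $d(e)=0$ if $Z_e=\emptyset$. For small $\varepsilon$ the neighborhoods of the finitely many nonempty $Z_e$ are disjoint, so (D2) and Step 1 give
\begin{equation}\label{eq:sum}
\sum_{e\in\pi^{-1}(k)}d(e)=1\quad\text{for each }k\in K,\text{ with finitely many nonzero terms.}
\end{equation}

\emph{Step 3: $d$ is constant.} The sets $Z_e$ may jump as $e$ moves. The point is that one admissible set serves for all nearby $e$ along a path. Let $\gamma:I\to E$ be a path, and let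
\[ \Gamma=\{\,(t,y)\in I\times\sigma:\ F(\pi\gamma(t),y)=\hat\sigma\,\}, \]
a compact set whose slice at $t$ is $C_{\pi\gamma(t)}$. The maps $(t,y)\mapsto\gamma(t)$ and $(t,y)\mapsto\ell(\pi\gamma(t),y)$ from $\Gamma$ to $E$ both lift $(t,y)\mapsto\pi\gamma(t)$. By (F5) the set $\Gamma'$ on which they agree is open and closed in $\Gamma$, so $\Gamma'$ and $\Gamma''=\Gamma\setminus\Gamma'$ are compact. The slice of $\Gamma'$ at $t$ is $Z_{\gamma(t)}$, and the slice of $\Gamma''$ is $C_{\pi\gamma(t)}\setminus Z_{\gamma(t)}$.

Fix $t_0\in I$ and a set $N$ admissible for $\gamma(t_0)$. The set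
\[ B=\bigl(\Gamma'\cap(I\times(\sigma\setminus N))\bigr)\cup\bigl(\Gamma''\cap(I\times\overline N)\bigr) \]
is compact, and its slice at $t_0$ is empty by admissibility. So the projection of $B$ to $I$ is a closed set that misses $t_0$, and hence misses an interval $J$ that is a neighborhood of $t_0$ in $I$. For $t\in J$ the set $Z_{\gamma(t)}$ lies in $N$ and $C_{\pi\gamma(t)}\setminus Z_{\gamma(t)}$ misses $\overline N$; that is, $N$ is admissible for $\gamma(t)$. Therefore $d(\gamma(t))=\deg(F_{\pi\gamma(t)},N,\hat\sigma)$ and $\hat\sigma\notin F_{\pi\gamma(t)}(\partial N)$ for $t\in J$, and (D3) shows that $d\circ\gamma$ is constant on $J$. So $d\circ\gamma$ is locally constant, hence constant, on $I$. Since $E$ is path-connected, $d$ takes a single value $d_0$.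

\emph{Step 4: counting sheets.} Fix $k\in K$. If $\pi^{-1}(k)$ were infinite, some term of \eqref{eq:sum} would vanish, so $d_0=0$ and the sum would be $0$. Hence $\pi^{-1}(k)$ has a finite number $m$ of points, and $md_0=1$ in $\mathbb Z$ gives $m=1$.
\end{proof}

Both main hypotheses are needed. The condition on faces is used only in Step 1; without it $F$ may be a constant other than $\hat\sigma$, and then $C=\emptyset$ and $\ell$ exists for every covering. Path-connectedness of $E$ is used only at the end of Step 3; without it, $E=K\times\{1,2\}$ admits the lift $\ell(k,y)=(k,1)$.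

\begin{corollary}\label{cor:null}
Let $\sigma,K,F,C$ be as in Lemma~\ref{lem:key}. If $\mathrm{pr}_K|_C:C\to K$ is homotopic to a constant map, then $K$ is simply connected.
\end{corollary}

\begin{proof}
Let $\pi:E\to K$ be the universal covering. A constant map $C\to K$ lifts to $E$. Lifting the homotopy from the constant map to $\mathrm{pr}_K|_C$ by (F5) gives $\ell:C\to E$ with $\pi\ell=\mathrm{pr}_K|_C$. By Lemma~\ref{lem:key} the fibers of $\pi$ are single points, so $\pi_1(K)=1$.
\end{proof}

This completes the proof of Theorem~\ref{thm:counter}.

\section{The structure of a simplicial map over a simplex}\label{sec:structure}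

To repeat the argument over a simplex $\sigma$ of a general $Y$ we need substitutes for the cone coordinates $\Phi$ and for the projection $r$. There is one new feature. A map $f'$ satisfying (i) may send points over $\mathring\tau$ to $\hat\sigma$ whenever $\tau\ge\sigma$. So the projection to $K_\sigma$ has to be defined over the whole open star
\[ \operatorname{st}\sigma=\bigcup_{\tau\ge\sigma}\mathring\tau, \]
the open set of points of $Y$ whose barycentric coordinates at all vertices of $\sigma$ are positive.

Let $x=\sum_w\xi_w w\in X$ in barycentric coordinates. Then $f(x)=\sum_v\lambda_v v$ with $\lambda_v=\sum_{f(w)=v}\xi_w$. For each $v$ with $\lambda_v>0$ define the \emph{component of $x$ over $v$} by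
\[ x_v=\frac1{\lambda_v}\sum_{f(w)=v}\xi_w w\ \in X_v . \]
It lies in every simplex that contains $x$, and $x=\sum_v\lambda_vx_v$. Let $\sigma$ have vertices $v_0,\dots,v_n$. Define
\begin{align*}
\Phi_\sigma&:K_\sigma\times\sigma\to X_\sigma, & \Phi_\sigma\Bigl(x,\sum_i\lambda_iv_i\Bigr)&=\sum_i\lambda_i\,x_{v_i},\\
r_\sigma&:f^{-1}(\operatorname{st}\sigma)\to K_\sigma, & r_\sigma(x)&=\frac1{n+1}\sum_i x_{v_i},
\end{align*}
where the sums are formed in any simplex containing $x$. So $\Phi_\sigma$ keeps the components and prescribes new weights, while $r_\sigma$ discards the components over vertices outside $\sigma$ and gives the others equal weight. For the edge $\sigma=[0,1]$ and the map $f_K$, the map $\Phi_\sigma$ is the map $\Phi$ of Section~\ref{sec:example}, with $k\in K$ identified with $\frac12a+\frac12k\in K_\sigma$.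

For a simplex $s$ of $X$ with $f(s)=\sigma$, let $s_i$ be the face of $s$ spanned by the vertices over $v_i$, and let $c_s=s\cap K_\sigma$. For example, if $s$ is a tetrahedron with two vertices over each end of an edge $\sigma$, then $s_0,s_1$ are opposite edges and $c_s$ is the square $s_0\times s_1$ halfway between them.

\begin{lemma}\label{lem:structure}
Let $\sigma$ be an $n$-simplex of $Y$.
\begin{itemize}
\item[\textup{(a)}] $K_\sigma$ is a CW complex with one closed cell $c_s\cong s_0\times\dots\times s_n$, of dimension $\dim s-n$, for each simplex $s$ of $X$ with $f(s)=\sigma$. The faces of $c_s$ are the cells $c_{s'}$ with $s'\le s$ and $f(s')=\sigma$.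
\item[\textup{(b)}] $\Phi_\sigma$ and $r_\sigma$ are continuous, $f\Phi_\sigma=\mathrm{pr}_\sigma$, and $r_\sigma\Phi_\sigma(x,y)=x$ for $y\in\mathring\sigma$. The map $\Phi_\sigma$ restricts to a homeomorphism $K_\sigma\times\mathring\sigma\to f^{-1}(\mathring\sigma)$ with inverse $(r_\sigma,f)$. In particular $f^{-1}(y)\cong K_\sigma$ for all $y\in\mathring\sigma$.
\item[\textup{(c)}] If $n\ge1$, then $\Phi_\sigma$ induces an isomorphism $H_*(K_\sigma\times\sigma,K_\sigma\times\partial\sigma)\to H_*(X_\sigma,X_{\partial\sigma})$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) A point $x\in K_\sigma$ lies in one open simplex $\mathring s$, and $f(\mathring s)$ is the open simplex of $f(s)$, so $f(s)=\sigma$. For such $s$, the affine map $(x_0,\dots,x_n)\mapsto\frac1{n+1}\sum_ix_i$ from $s_0\times\dots\times s_n$ to $c_s$ is a bijection with inverse $x\mapsto(x_{v_0},\dots,x_{v_n})$. So $c_s$ is a convex polytope of dimension $\sum_i\dim s_i=(\dim s+1)-(n+1)$. Its faces are the products of nonempty faces $s_i'\le s_i$, which correspond to the faces $s'=s_0'*\dots*s_n'$ of $s$ with $f(s')=\sigma$, and its relative interior is $\mathring s\cap K_\sigma$. Thus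 the open cells partition $K_\sigma$, and the closed cells form a locally finite cover, so $K_\sigma$ has the CW topology by (F0).

(b) The formulas are continuous on each set $c_s\times\sigma$ and on each set $s\cap f^{-1}(\operatorname{st}\sigma)$, where the denominators $\lambda_{v_i}$ are positive; apply (F0). Since $f$ is affine on simplices and $f(x_{v_i})=v_i$, we get $f\Phi_\sigma(x,y)=y$ and $fr_\sigma(x)=\hat\sigma$. If all $\lambda_i$ are positive, the component of $\sum_i\lambda_ix_{v_i}$ over $v_i$ is $x_{v_i}$. Hence $r_\sigma\Phi_\sigma(x,y)=\frac1{n+1}\sum_ix_{v_i}=x$ for $x\in K_\sigma$ and $y\in\mathring\sigma$, and $\Phi_\sigma(r_\sigma(x),f(x))=\sum_i\lambda_{v_i}x_{v_i}=x$ for $x\in f^{-1}(\mathring\sigma)$.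

(c) If $K_\sigma=\emptyset$, then $X_\sigma=X_{\partial\sigma}$ by (b), and both groups vanish. Let $K_\sigma\neq\emptyset$. Both pairs are CW pairs with nonempty subcomplex, since $\Phi_\sigma(K_\sigma\times\partial\sigma)\subset X_{\partial\sigma}$, so their homology is the reduced homology of the quotients. It suffices to show that the induced map
\[ \overline\Phi:(K_\sigma\times\sigma)/(K_\sigma\times\partial\sigma)\to X_\sigma/X_{\partial\sigma} \]
is a homeomorphism. It is a continuous bijection by (b). To see that it is closed, take a subset of $X_\sigma/X_{\partial\sigma}$ with closed preimage under $\overline\Phi$, and let $A$ be its preimage in $X_\sigma$. Then $\Phi_\sigma^{-1}(A)$ is closed, and $A$ contains $X_{\partial\sigma}$ or is disjoint from it. We test $A$ on a simplex $s$ of $X_\sigma$. If $f(s)\ne\sigma$, then $s\subset X_{\partial\sigma}$, and $A\cap s$ is $s$ or empty. If $f(s)=\sigma$, then $s=\Phi_\sigma(c_s\times\sigma)$, because every point of $s$ has the form $\sum_i\lambda_ix_i$ with $x_i\in s_i$; so $A\cap s$ is the image of the compact set $\Phi_\sigma^{-1}(A)\cap(c_s\times\sigma)$. By (F0), $A$ is closed.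
\end{proof}

\section{Acyclic point inverses}\label{sec:acyclic}

By Lemma~\ref{lem:contractible}(b) and (F3), Proposition~\ref{prop:A} splits into a question about the homology of the complexes $X_\sigma$ and a question about their fundamental groups. The homology of $K_\sigma$ appears, shifted by $\dim\sigma$, as that of the pair $(X_\sigma,X_{\partial\sigma})$, so we first control $X_{\partial\sigma}$.

\begin{lemma}\label{lem:MV}
If $L\subset Y$ is a finite subcomplex and $X_\tau$ is acyclic for every simplex $\tau$ of $L$, then $f:X_L\to L$ induces an isomorphism in homology.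
\end{lemma}

\begin{proof}
We use induction on the number of simplices of $L$; the case $L=\emptyset$ is trivial. Let $\tau$ be a maximal simplex of $L$ and $L'=L\setminus\mathring\tau$. Then $L=L'\cup\tau$ and $L'\cap\tau=\partial\tau$, hence $X_L=X_{L'}\cup X_\tau$ and $X_{L'}\cap X_\tau=X_{\partial\tau}$. The map $f$ is a homology isomorphism over $L'$ and over $\partial\tau$ by induction, and over $\tau$ because $X_\tau$ and $\tau$ are acyclic. The five lemma, applied to the map of Mayer--Vietoris sequences, finishes the step.
\end{proof}

\begin{lemma}\label{lem:acyclic}
All $X_\sigma$ are acyclic if and only if all $K_\sigma$ are acyclic.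
\end{lemma}

\begin{proof}
We claim: if $X_\tau$ is acyclic for every proper face $\tau$ of $\sigma$, then $X_\sigma$ is acyclic if and only if $K_\sigma$ is. For a vertex, $X_\sigma=K_\sigma$. Let $n=\dim\sigma\ge1$. By Lemma~\ref{lem:MV}, $X_{\partial\sigma}\to\partial\sigma$ is a homology isomorphism. By the five lemma for the long exact sequences of the pairs, $X_\sigma\to\sigma$ is a homology isomorphism, which means that $X_\sigma$ is acyclic, if and only if $f_*:H_*(X_\sigma,X_{\partial\sigma})\to H_*(\sigma,\partial\sigma)$ is an isomorphism. By Lemma~\ref{lem:structure}(c) and $f\Phi_\sigma=\mathrm{pr}_\sigma$, this holds if and only if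
\[ (\mathrm{pr}_\sigma)_*:H_j(K_\sigma\times\sigma,K_\sigma\times\partial\sigma)\to H_j(\sigma,\partial\sigma) \]
is an isomorphism for all $j$. Since $H_*(\sigma,\partial\sigma)$ is $\mathbb Z$ in degree $n$ and $0$ otherwise, the K\"unneth theorem identifies this map with $H_{j-n}(K_\sigma)\to H_{j-n}(\mathrm{pt})$. The claim follows.

If all $X_\sigma$ are acyclic, the claim applies to every $\sigma$ and shows that all $K_\sigma$ are acyclic. If all $K_\sigma$ are acyclic, the claim shows by induction on $\dim\sigma$ that all $X_\sigma$ are.
\end{proof}

The fundamental groups of the $K_\sigma$, by contrast, are invisible in $X_\sigma$: for $\dim\sigma\ge1$, the map $\Phi_\sigma$ slides a loop of $K_\sigma$ into some $X_v$, where it contracts. Very little is needed to make $X_\sigma$ simply connected.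

\begin{lemma}\label{lem:pi1}
Let $\sigma$ be a simplex of $Y$. Suppose that $X_v$ is contractible for each vertex $v$ of $\sigma$, that $K_\tau$ is nonempty and connected for each edge $\tau\le\sigma$, and that $K_\tau$ is nonempty for each $2$-face $\tau\le\sigma$. Then $X_\sigma$ is simply connected.
\end{lemma}

\begin{proof}
Let $v_0,\dots,v_n$ be the vertices of $\sigma$. The subcomplexes $X_{v_i}$ of $X_\sigma$ are disjoint and contain all vertices of $X_\sigma$. Collapse them one after another to points $q_0,\dots,q_n$. By (F2) the resulting CW complex $Q$ is homotopy equivalent to $X_\sigma$. Its $0$-cells are the $q_i$, and its $1$-cells come from the edges of $X$ that map onto an edge $v_iv_j$ of $\sigma$. By Lemma~\ref{lem:structure}(a) these edges correspond to the $0$-cells of $K_{v_iv_j}$.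

Fix $i\ne j$ and regard each edge over $v_iv_j$ as a path in $Q$ from $q_i$ to $q_j$. A $1$-cell of $K_{v_iv_j}$ is $c_s$ for a triangle $s$ with $f(s)=v_iv_j$. Two vertices of $s$ lie over the same vertex of $\sigma$, so one edge of $s$ is collapsed in $Q$. The other two edges, which correspond to the endpoints of $c_s$, become homotopic relative to endpoints in $Q$ across the image of $s$. Since $K_{v_iv_j}$ is nonempty and connected, so is its $1$-skeleton. Hence edges over $v_iv_j$ exist and all define one path class $e_{ij}$ from $q_i$ to $q_j$. In particular $Q$ is connected. Let $e_{ii}$ be the class of the constant path at $q_i$. Then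
\[ e_{ij}\,e_{jk}=e_{ik}\qquad\text{for all }i,j,k. \]
Indeed, this is trivial if $i=j$ or $j=k$. If $i=k\ne j$, it holds because $e_{ji}$ is represented by the reverse of an edge representing $e_{ij}$. If $i,j,k$ are distinct, the nonempty complex $K_{v_iv_jv_k}$ has a $0$-cell, that is, a triangle of $X$ mapped isomorphically onto $v_iv_jv_k$, and this triangle gives the relation.

By cellular approximation every loop at $q_0$ is homotopic to an edge loop, whose class is a product $e_{0i_1}e_{i_1i_2}\cdots e_{i_m0}=e_{00}$. So $\pi_1(Q,q_0)=1$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:A}]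
If $f$ is a $Y$-triangular homotopy equivalence, then all $X_\sigma$ are contractible by Lemma~\ref{lem:contractible}(b), in particular all $X_v$, and all $K_\sigma$ are acyclic by Lemma~\ref{lem:acyclic}. Conversely, let all $X_v=K_v$ be contractible and all other $K_\sigma$ acyclic. Then each $X_\sigma$ is acyclic by Lemma~\ref{lem:acyclic}, simply connected by Lemma~\ref{lem:pi1}, and so contractible by (F3). Apply Lemma~\ref{lem:contractible}(b).
\end{proof}

The stronger condition at vertices cannot be relaxed to acyclicity: the map from $P$ to a point is not a homotopy equivalence.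

\section{Contractible point inverses}\label{sec:B}

We recall one more construction. Choose a point $\check s\in\mathring s$ for each simplex $s$ of $X$. The convex hulls of $\check s_0,\dots,\check s_k$, taken inside $s_k$ for all chains $s_0<\dots<s_k$, are the simplices of a subdivision $X'$ of $X$, called a \emph{derived subdivision}. It is locally finite and has the dimension of $X$. The choice $\check s=\hat s$ gives $Sd\,X$.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By Proposition~\ref{prop:A}, every $X_v$ is contractible and every $K_\sigma$ is acyclic, in particular a connected CW complex.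

(5)$\Rightarrow$(1). Take $i=1$ and $f'=f$.

(1)$\Rightarrow$(2). The point $\hat\sigma$ is a vertex of $Sd\,Y$. Apply Lemma~\ref{lem:contractible}(a) to $Sd\,Y$ with $p=\varphi=f'$.

(2)$\Rightarrow$(3). Fix $\sigma$ with $\dim\sigma\ge1$, and let $D=f'^{-1}(\hat\sigma)$, which is contractible. By Lemma~\ref{lem:condi}, $f'(X_\tau)\subset\tau$ for all $\tau$. If $x\in D$ and $f(x)\in\mathring\tau$, then $\hat\sigma=f'(x)\in\tau$, and so $\sigma\le\tau$. Thus $D\subset f^{-1}(\operatorname{st}\sigma)$, and $r_\sigma$ is defined on $D$. Put $F=f'\circ\Phi_\sigma$ on $K_\sigma\times\sigma$. For $\tau\le\sigma$ the identity $f\Phi_\sigma=\mathrm{pr}_\sigma$ gives $\Phi_\sigma(K_\sigma\times\tau)\subset X_\tau$, hence $F(K_\sigma\times\tau)\subset\tau$. So $F$ maps into $\sigma$ and satisfies the hypothesis of Lemma~\ref{lem:key}, and $C=F^{-1}(\hat\sigma)$ lies in $K_\sigma\times\mathring\sigma$. We have $\Phi_\sigma(C)\subset D$, and $\mathrm{pr}_{K_\sigma}|_C=r_\sigma\circ\Phi_\sigma|_C$ by Lemma~\ref{lem:structure}(b). The projection factors through $D$, so it is homotopic to a constant map, and Corollary~\ref{cor:null} gives $\pi_1(K_\sigma)=1$.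

(3)$\Rightarrow$(4). By Lemma~\ref{lem:structure}(b) every point inverse is homeomorphic to some $K_\sigma$. For a vertex this is the contractible complex $X_v$. For $\dim\sigma\ge1$ it is acyclic and simply connected, hence contractible by (F3).

(4)$\Rightarrow$(5). Proposition~\ref{prop:A} tests point inverses only, but it requires a simplicial map. So we subdivide $X$ to make $f$ simplicial over $Sd\,Y$. For a simplex $s$ of $X$ whose image has vertices $v_0,\dots,v_n$, let $\check s=\frac1{n+1}\sum_i\hat s_i$, with $s_i$ as in Section~\ref{sec:structure}. All barycentric coordinates of $\check s$ in $s$ are positive, and $f(\check s)$ is the barycenter of $f(s)$. Let $X'$ be the corresponding derived subdivision. On the simplex of $X'$ given by a chain $s_0<\dots<s_k$ of simplices of $X$, the map $f$ is affine, being affine on $s_k$, and it sends the vertices to the barycenters of $f(s_0)\le\dots\le f(s_k)$, which span a simplex of $Sd\,Y$. So $f:X'\to Sd\,Y$ is simplicial. Iterating, we obtain for each $i\ge0$ a finite-dimensional locally finite subdivision $X^{(i)}$ of $X$ such that $f:X^{(i)}\to Sd^i\,Y$ is simplicial. The preimages of the vertices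 and barycenters of $Sd^i\,Y$ are point inverses of $f$, hence contractible. By Proposition~\ref{prop:A}, $f$ is an $(Sd^i\,Y)$-triangular homotopy equivalence, a property that does not refer to the triangulation of $X$.
\end{proof}

\begin{remark}\label{rem:family}
For the maps $f_K$ of Section~\ref{sec:example} the results read as follows. By Proposition~\ref{prop:A}, $f_K$ is a $Y$-triangular homotopy equivalence if and only if $K$ is acyclic, and by Theorem~\ref{thm:B} a map $f'$ then exists if and only if $K$ is contractible. The hypothesis of Theorem~\ref{thm:B} cannot be dropped: for a triangulated $2$-sphere $K$, the map $f_K$ satisfies (3) and not (4).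
\end{remark}

\section{Dependence on the dimensions of $X$ and $Y$}\label{sec:corollary}

To place the counterexample over an arbitrary complex $Y$ of positive dimension, we replace a vertex $v$ by the cone $b*P$ and join the link of $v$ to $P$ only. For $Y=[0,1]$ and $v=1$ this produces $X(P)$.

\begin{proof}[Proof of Corollary~\ref{cor:C}]
(a) If $\dim Y\le0$, then $Sd\,Y=Y$ and $f'=f$ works. Let $\dim Y\ge1$, and let $v$ be an endpoint of an edge. Its link $\Lambda$, consisting of the simplices $\eta$ with $v\notin\eta$ and $v*\eta\in Y$, is nonempty, and it is finite because $Y$ is locally finite. Let $P$ be as in Lemma~\ref{lem:P}, with vertices distinct from those of $Y$, let $b$ be a further vertex, and put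
\[ X=\{\tau\in Y:\ v\notin\tau\}\ \cup\ \Lambda*P\ \cup\ b*P . \]
This complex arises from a subcomplex of $Y$ by adding finitely many simplices, so it is finite-dimensional and locally finite. Let $f$ send $b$ and all vertices of $P$ to $v$ and fix the other vertices. A simplex of $X$ is one of the following: a simplex $\tau\in Y$ with $v\notin\tau$, which maps to itself; a simplex of $b*P$, which maps to $v$; or a join $\eta*\kappa$ with $\eta\in\Lambda$ and $\kappa\in P$, which maps onto $v*\eta\in Y$. So $f$ is simplicial.

The complex $X_\sigma$ consists of the simplices of $X$ whose image is a face of $\sigma$. If $v\notin\sigma$, then $X_\sigma=\sigma$. Next, $X_v=b*P$ is a cone. Every other simplex of $Y$ has the form $\sigma=v*\eta$ with $\eta\in\Lambda$, and then $X_\sigma=\eta*P\cup b*P$. Here $\eta*P$ is a cone with apex any vertex of $\eta$, and the two subcomplexes meet in the acyclic complex $P$, so $X_\sigma$ is contractible by (F4). By Lemma~\ref{lem:contractible}(b), $f$ is a $Y$-triangular homotopy equivalence.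

Let $\eta\in\Lambda$ have vertices $u_1,\dots,u_n$. The simplices of $X$ that map onto $v*\eta$ are the joins $\eta*\kappa$ with $\kappa\in P$. Hence $k\mapsto\frac1{n+1}(k+u_1+\dots+u_n)$ is a continuous bijection from the compact space $P$ onto $K_{v*\eta}$, and so a homeomorphism. Condition (3) of Theorem~\ref{thm:B} fails, and no $f'$ exists.

(b) Let $\dim X\le2$, let $f$ be a $Y$-triangular homotopy equivalence, and let $\dim\sigma\ge1$. By Lemma~\ref{lem:structure}(a), $\dim K_\sigma\le\dim X-\dim\sigma\le1$, and by Proposition~\ref{prop:A}, $K_\sigma$ is acyclic. The fundamental group of a connected graph is free, and a free group with trivial abelianization is trivial, so $K_\sigma$ is simply connected. Condition (3) of Theorem~\ref{thm:B} holds, and by (5) the map $f'=f$ works. The complex $X(P)$ of Theorem~\ref{thm:counter} is the suspension of a $2$-complex and has dimension $3$.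
\end{proof}

\begin{thebibliography}{9}
\bibitem{AF} Spiros Adams-Florou, \emph{Triangular homotopy equivalences}, arXiv:1310.2768 (2013).
\end{thebibliography}
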